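\title{Traps and the speed of successive excited random walks}

\begin{abstract}
Excited random walks are started one after another at the origin of $\mathbb Z$ in an i.i.d.\ cookie environment, each in the cookies left over by its predecessors. Let $\delta\ge0$ be the expected total drift per site. We show that, under weak ellipticity alone, the criterion ``the $k$-th walker has non-zero speed if and only if $k<\delta-1$'' is false. The ``if'' part fails for every $k$, because of heavy tails of the negative drift $S^-$ stored at a site, and the ``only if'' part fails at $\delta=k+1$ for every $k$. If $E[(S^-)^2]<\infty$, the criterion is correct for $\delta\ne k+1$, and the exponent $2$ cannot be lowered. The proofs read the numbers of left steps of the walkers, from right to left, as a Markov chain of branching type and determine the moments of its stationary law.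
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Excited random walk}
A \emph{cookie environment} is an element $\omega$ of $\Omega=[0,1]^{\mathbb Z\times\mathbb N}$, where $\mathbb N=\{1,2,\dots\}$ and $\Omega$ carries the Borel $\sigma$-algebra of the product topology. The number $\omega(x,n)$ is the $n$-th \emph{cookie} at site $x$, and $\omega(x,\cdot)$ is the \emph{stack} at $x$. The \emph{excited random walk} in $\omega$ is the nearest-neighbor process $X=(X_n)_{n\ge0}$ with $X_0=0$ that, given $X_0,\dots,X_{n-1}$, steps to $X_{n-1}+1$ with probability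
\[
\omega\bigl(X_{n-1},\#\{j\le n-1: X_j=X_{n-1}\}\bigr)
\]
and to $X_{n-1}-1$ otherwise. In words, on its $n$-th visit to $y$ the walk consumes the cookie $\omega(y,n)$ and steps right with that probability. The law of $X$ for fixed $\omega$ is the \emph{quenched} law. The environment is drawn from a probability measure $P$ on $\Omega$, with expectation $E$, and the average of the quenched law over $\omega$ is the \emph{annealed} law. We assume:
\begin{itemize}
\item[(IID)] the stacks $\omega(x,\cdot)$, $x\in\mathbb Z$, are i.i.d.\ under $P$;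
\item[(WEL)] $P[\omega(0,n)>0\text{ for all }n]>0$ and $P[\omega(0,n)<1\text{ for all }n]>0$.
\end{itemize}
A step made with the cookie $\omega(y,n)$ has expected displacement $2\omega(y,n)-1$. The positive and the negative drift stored at the origin are therefore
\[
S^+=\sum_{i\ge1}(2\omega(0,i)-1)^+,\qquad S^-=\sum_{i\ge1}(2\omega(0,i)-1)^- .
\]
If $E[S^+]<\infty$ or $E[S^-]<\infty$ we say that $\delta$ is \emph{well-defined} and set $\delta=E[S^+]-E[S^-]\in[-\infty,\infty]$, the expected total drift per site. Simple random walk is the case $\omega\equiv\frac12$, with $\delta=0$. Our \emph{standing assumptions} are (IID), (WEL), $\delta$ well-defined and $\delta\in[0,\infty]$. They imply $E[S^-]<\infty$, since otherwise $\delta=-\infty$.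

\subsection*{Walkers on leftover environments}
Let $X^{(1)}$ be the excited random walk in $\omega$. If it visits every site $x$ a finite number $L_1(x)$ of times, the cookies that it has not consumed form the \emph{leftover environment} $\omega^{(1)}(x,n)=\omega(x,n+L_1(x))$. Let $X^{(2)}$ be the excited random walk in $\omega^{(1)}$, started at $0$ and run with independent randomness. Inductively, $X^{(k)}$ is the walk started at $0$ in the environment $\omega^{(k-1)}$ left over by $X^{(1)},\dots,X^{(k-1)}$; it is defined as long as each of these visits every site finitely often. We say that $X^{(k)}$ has \emph{non-zero speed} if, almost surely under the annealed joint law, $X^{(1)},\dots,X^{(k-1)}$ visit every site finitely often and $\lim_n X^{(k)}_n/n$ exists and equals a non-zero constant.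

Each walker uses up part of the drift, so one expects later walkers to be slower, and one would like to read off from $\delta$ how many walkers are ballistic. The question below comes from the work of Amir and Orenshtein \cite{AO}.

\medskip
\noindent\textbf{Question.} \emph{Under the standing assumptions, is it true that for every integer $k\ge1$ the walker $X^{(k)}$ has non-zero speed if and only if $k<\delta-1$?}
\medskip

Section~\ref{sec:arrows} explains where the threshold $\delta=k+1$ comes from. Both halves of (WEL) are needed to make the question sensible. If at every site the first $M$ cookies equal $1$ and all others equal $\frac12$, then $\delta=M$ and each of the walkers $X^{(1)},\dots,X^{(M)}$ marches right with speed $1$. If at every site the first cookie is $0$, the second is $1$ and all others equal $\frac12$, then $\delta=0$ and $X^{(1)}_n=-n$.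

\subsection*{Results}
The answer to the Question is no, already for the first walker.

\begin{theorem}\label{thm:counter}
For every $\delta_0\in(2,\infty]$ there is a measure $P$ satisfying \textup{(IID)} and \textup{(WEL)}, with $\delta$ well-defined and $\delta=\delta_0$, such that $X^{(1)}$ does not have non-zero speed.
\end{theorem}

The obstruction is a heavy tail of $S^-$. Once it is removed, the criterion holds away from the critical value.

\begin{theorem}\label{thm:main}
Let $k\ge1$. All measures $P$ below satisfy the standing assumptions.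
\begin{itemize}
\item[(a)] If $E[(S^-)^2]<\infty$ and $\delta>k+1$, then $X^{(k)}$ has non-zero speed, and the speed is positive.
\item[(b)] If $E[(S^-)^2]<\infty$ and $\delta<k+1$, then $X^{(k)}$ does not have non-zero speed. For $k=1$ the moment assumption is not needed.
\item[(c)] For every $\delta_0\in(k+1,\infty)$ there is $P$ with $\delta=\delta_0$ and $E[(S^-)^p]<\infty$ for all $p<2$ such that $X^{(k)}$ does not have non-zero speed.
\item[(d)] There is a deterministic environment, with the same stack at every site, all cookies in $(0,1)$ and $\delta=k+1$, for which $X^{(k)}$ has non-zero speed.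
\end{itemize}
\end{theorem}

Thus the ``if'' part of the criterion fails for every $k$ by (c), and for $k=1$ also at $\delta=\infty$ by Theorem~\ref{thm:counter}; the ``only if'' part fails for every $k$ by (d). Part (c) shows that no moment of $S^-$ of order less than $2$ suffices in (a). For $k\ge2$ we do not settle whether (b) holds without a moment assumption.

\begin{remark}\label{rem:critical}
At $\delta=k+1$ the number $\delta$ does not decide the matter. The proof of (c) goes through unchanged for $\delta_0=k+1$, which gives an environment without non-zero speed, in contrast to (d). For $k=1$ and boundedly many cookies per site the speed at $\delta=2$ is zero by Kosygina and Zerner \cite{KZ}; we do not use this fact.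
\end{remark}

Section~\ref{sec:arrows} sets up the basic recursion for left steps and shows on one example why the second moment of $S^-$ matters. Section~\ref{sec:counter} proves Theorem~\ref{thm:counter} by elementary means. Sections~\ref{sec:chain} and~\ref{sec:moments} study the Markov chain defined by the recursion, Section~\ref{sec:speed} expresses the speed of $X^{(k)}$ through it, and Section~\ref{sec:proof} proves Theorem~\ref{thm:main}. The letters $C$ and $c$ denote positive finite constants whose values may change from line to line, and $\mathbb N_0=\{0,1,2,\dots\}$.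

\section{Arrows, left steps and traps}\label{sec:arrows}

\subsection*{The arrow construction}
The walkers are not Markov, but the coin tosses made at different sites can be made independent by fixing them in advance. Let $u(x,i)$, $x\in\mathbb Z$, $i\ge1$, be i.i.d.\ uniform on $[0,1]$ and independent of $\omega$, and put
\[
\xi(x,i)=\mathbf 1\{u(x,i)<\omega(x,i)\}.
\]
We call $\xi(x,i)$ an \emph{arrow}: a \emph{success} if it equals $1$, a \emph{failure} if it equals $0$. The walkers run one after another. To make a step from $x$, a walker reads the first arrow at $x$ that no walker has read yet, and steps right on a success and left on a failure. The $n$-th visit of $X^{(k)}$ to $x$ reads the arrow whose index is $n$ plus the number of visits of the earlier walkers to $x$; given $\omega$ and all arrows read so far, it is a success with probability $\omega^{(k-1)}(x,n)$. So the construction realizes the annealed joint law. From now on $P,E$ refer to the joint law of $(\omega,u)$ and $P_\omega,E_\omega$ to the conditional law given $\omega$. Two features are used throughout: the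 sequences $\xi(x)=(\xi(x,i))_{i\ge1}$, $x\in\mathbb Z$, are i.i.d.\ under $P$, and raising cookies while keeping $u$ raises the arrows.

For a $0/1$ sequence $\xi$ and $m\ge1$ let $F_m(\xi)\in\mathbb N_0\cup\{\infty\}$ be the number of failures before the $m$-th success; it is infinite if there are fewer than $m$ successes. Put $F_m=0$ for $m\le0$ and $F_\infty=\infty$. Then $F_m(\xi)$ is nondecreasing in $m$ and nonincreasing in $\xi$. For $m\ge0$, $\tau_m=m+F_m$ is the index of the $m$-th success (and $\tau_0=0$). With $\theta^h\xi=(\xi_{h+i})_{i\ge1}$ we have, for integers $m,l,h\ge0$,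
\begin{align}
F_{m+l}(\xi)&=F_m(\xi)+F_l(\theta^{\tau_m}\xi)\qquad\text{if }\tau_m<\infty,\label{eq:shift}\\
F_{m-h}(\theta^h\xi)&\le F_m(\xi)\le h+F_m(\theta^h\xi).\label{eq:discard}
\end{align}
Both bounds in \eqref{eq:discard} come from discarding the first $h$ arrows: these contain at most $h$ of the $m$ successes, and at most $h$ failures.

A \emph{fair} sequence $\eta$ is an i.i.d.\ sequence with $P(\eta_1=1)=P(\eta_1=0)=\frac12$. Then $G_m=F_m(\eta)$ is a sum of $m$ i.i.d.\ variables with $P(G_1=j)=2^{-j-1}$, $j\ge0$, of mean $1$ and variance $2$. Expanding the fourth power of the centered sum gives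
\begin{equation}\label{eq:G}
E G_m=m,\qquad \operatorname{Var}G_m=2m,\qquad E(G_m-m)^4\le Cm^2,\qquad E|G_m-m|^3\le Cm^{3/2},
\end{equation}
the last bound by Jensen's inequality. Finally, if $S^-<\infty$ a.s., then $\omega(x,i)\ge\frac14$ for all but finitely many $i$, so a.s.\ every $\xi(x)$ has infinitely many successes and all $F_m(\xi(x))$, $m\in\mathbb N_0$, are finite.

\subsection*{Counting crossings}
The number of left steps from a site is determined by the number of left steps from its right neighbor and the arrows at the site.

\begin{lemma}\label{lem:cross}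
Fix the arrows, a site $x$ and $j\ge1$. Let $j$ walkers start at $0$ and run one after another, each of them either tending to $+\infty$ or being stopped at a site to the right of $x$. Let $D(x)$ and $D(x+1)$ be the total numbers of left steps from $x$ and from $x+1$. Then
\[
D(x)=F_{D(x+1)+j\mathbf 1\{x\ge0\}}(\xi(x)).
\]
The identity remains true if the rule at some site $y\le x$ is changed so that a failure at $y$ means staying at $y$, where $D(x)$ counts the failures read at $x$.
\end{lemma}

\begin{proof}
Each walker ends up to the right of the edge $\{x,x+1\}$ and starts to its left exactly if $x\ge0$. So it crosses the edge to the right $\mathbf 1\{x\ge0\}$ times more often than to the left, and the number of successes read at $x$ is $m=D(x+1)+j\mathbf 1\{x\ge0\}$. The arrows read at $x$ form an initial segment of $\xi(x)$. A walker that reads a failure at $x$ has to be at $x$ again later, so the segment is empty or ends with a success. In the first case $m=0=D(x)$; in the second the segment ends at the $m$-th success and contains $F_m(\xi(x))$ failures.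
\end{proof}

\subsection*{Why one guesses the threshold $\delta=k+1$}
Suppose that $k$ walkers tend to $+\infty$, and let $D^{(j)}(x)$ be the number of left steps from $x$ made by the first $j$ of them. A walker that has made $\ell$ left steps when it first hits $n$ has made $n+2\ell$ steps in all. So the time per site needed by $X^{(k)}$ should be $1+2E[U]$, where $U=D^{(k)}(x)-D^{(k-1)}(x)$, and the speed should be positive exactly if $E[U]<\infty$. By Lemma~\ref{lem:cross}, $D^{(k)}(x)$ read from right to left along $x\ge0$ evolves by $v\mapsto F_{v+k}(\xi)$ with fresh arrows. For fair arrows this is a critical Galton--Watson process with geometric offspring and $k$ immigrants per generation: the increment has mean $k$ and variance $2(v+k)$. For large $v$ essentially the whole drift of the stack is consumed, which lowers the mean increment to about $k-\delta$ and should leave the variance at about $2v$; see \eqref{eq:onestep}. The chain then resembles the diffusion with generator $\mathcal L f=vf''+(k-\delta)f'$, and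
\[
\mathcal L v^{1+a}=(1+a)(k+a-\delta)\,v^a .
\]
The sign of $k+a-\delta$ suggests that the chain is positive recurrent if $\delta>k$ and that its stationary law has a finite $a$-th moment if $\delta>k+a$ and not if $\delta<k+a$. The tail of $D^{(k-1)}$ is lighter than that of $D^{(k)}$ by a full power, so $E[U]<\infty$ should hold for $\delta>k+1$ and fail for $\delta<k+1$. The weak point of this argument is the variance, as the next example shows.

\subsection*{The cost of one trap}
\begin{example}\label{ex:trap}
Fix integers $x\ge m\ge1$. At site $x$ let the first $m$ cookies be $0$; at every other site let the first two cookies be $1$; let all remaining cookies be $\frac12$. The trap at $x$ stores drift $-m$. Let $T$ be the time at which one walker first hits $x+1$. We claim that $E[T]\ge m(m+1)$. We may assume $T<\infty$ a.s. Let $D(y)$ be the number of left steps from $y$ before $T$. Then $D(x)=F_1(\xi(x))\ge m$, and for $0\le y<x$ Lemma~\ref{lem:cross} gives $D(y)=F_{D(y+1)+1}(\xi(y))=F_{D(y+1)-1}(\theta^2\xi(y))$, where $\theta^2\xi(y)$ is fair and independent of $D(y+1)$.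 Hence $E[D(y)]\ge E[D(y+1)]-1$, so $E[D(x-j)]\ge m-j$ and
\[
E[T]\ge2\sum_{j=0}^mE[D(x-j)]\ge m(m+1).
\]
\end{example}

The trap lowers the drift by $m$ but costs time of order $m^2$: after the good cookies near $x$ are gone, the walker makes $m$ excursions of a simple random walk, and order $m$ left steps are made from each of order $m$ sites. If traps of random depth $N$ occur with positive density, $\delta$ sees only $E[N]$ whereas the time per site sees $E[N^2]$. To turn this into a proof we need the persistence of the left steps with high probability and not only in mean. The numbers $h_j$ below play the role of the numbers of good cookies.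

\begin{lemma}\label{lem:persist}
Let $m,J\ge1$ and $h_1,\dots,h_J\ge0$ be integers with $\sum_jh_j\le m/4$. Let $\eta^{(1)},\dots,\eta^{(J)}$ be independent fair sequences, $Y_0=m$ and $Y_j=F_{Y_{j-1}-h_j}(\eta^{(j)})$ for $1\le j\le J$. Then
\[
P\bigl(Y_j\ge m/2\text{ for all }j\le J\bigr)\ge1-64J/m .
\]
\end{lemma}

\begin{proof}
Let $\sigma$ be the first $j$ with $Y_j\notin[m/2,2m]$ and let $A_j=Y_j+\sum_{i\le j}h_i$. For $j<\sigma\wedge J$ we have $0\le Y_j-h_{j+1}\le2m$, so by \eqref{eq:G} the conditional mean of $A_{j+1}-A_j$ given the past is $0$ and its conditional variance is at most $4m$. Thus $(A_{j\wedge\sigma})_{j\le J}$ is a martingale started at $m$, and Doob's maximal inequality $P(\max_{j\le J}|A_{j\wedge\sigma}-m|\ge\lambda)\le\lambda^{-2}E(A_{J\wedge\sigma}-m)^2$ with $\lambda=m/4$ bounds the probability of this deviation by $16\cdot4mJ/m^2=64J/m$. Without the deviation, $m/2<Y_j<5m/4$ for all $j\le J\wedge\sigma$, which forces $\sigma>J$.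
\end{proof}

\section{Proof of Theorem~\ref{thm:counter}}\label{sec:counter}

We place traps whose depth has tail $n^{-3/2}$: the mean depth is finite, while among $n$ sites the deepest trap has depth of order $n^{2/3}$ and should cost time of order $n^{4/3}$.

\subsection*{The environment}
The stacks are i.i.d. With probability $\frac34$ a site is of \emph{type A}: its first $K$ cookies equal $(1+\rho)/2$ and all others equal $\frac12$, where $\rho\in(0,1)$. With probability $\frac14$ it is of \emph{type B}: its first $N$ cookies equal $0$ and all others equal $\frac12$, where $P(N\ge n)=n^{-3/2}$ for $n\ge1$, so that $E[N]=\zeta(3/2)=\sum_n n^{-3/2}$. If $\delta_0<\infty$, let $K=M$ be a constant integer and choose $M,\rho$ with $\frac34M\rho=\delta_0+\frac14\zeta(3/2)$. If $\delta_0=\infty$, let $P(K\ge n)=1/n$ for $n\ge1$ and let $\rho\in(0,1)$ be arbitrary. In both cases $P(K\ge n)\le C/n$. Type A gives (WEL), $\delta=\frac34\rho E[K]-\frac14\zeta(3/2)=\delta_0$, and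
\[
E[S^-]=\tfrac14\zeta(3/2)\le\tfrac14\Bigl(1+\int_1^\infty t^{-3/2}\,dt\Bigr)=\tfrac34 .
\]
Let $K_x$ and $N_x$ be the values of $K$ and $N$ at $x$, with $K_x=0$ at B-sites and $N_x=0$ at A-sites. Write $X=X^{(1)}$ and suppose that $X_n/n\to\alpha$ a.s.\ for a constant $\alpha\ne0$.

\subsection*{Negative speed is impossible}
The negative drift available per site is less than $1$, which cannot pay for a displacement of one site per visited site. Let $\mathcal R_n=\{X_0,\dots,X_{n-1}\}$. The displacement $X_n$ minus the sum of the drifts of the cookies consumed in the first $n$ steps is a martingale, and the total drift consumed at $x$ is at least $-N_x\mathbf 1\{x\in\mathcal R_n\}$. The event $\{x\in\mathcal R_n\}$ is determined by the arrows at sites other than $x$ and hence independent of $N_x$. Therefore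
\[
E[X_n]\ge-\sum_xE\bigl[N_x\mathbf 1\{x\in\mathcal R_n\}\bigr]=-E[S^-]\,E|\mathcal R_n|\ge-\tfrac34E|\mathcal R_n| .
\]
If $\alpha<0$, then $\max_jX_j<\infty$ and $\min_{j<n}X_j/n\to\alpha$, so $|\mathcal R_n|/n\to|\alpha|$ because $\mathcal R_n$ is an interval. Dividing by $n$ and using bounded convergence gives $-|\alpha|\ge-\frac34|\alpha|$, which is false.

\subsection*{Positive speed is impossible}
Let $\alpha>0$. The hitting times $T_n$ of $n\ge1$ are a.s.\ finite, and $n/T_n=X_{T_n}/T_n\to\alpha$. We show that $P(T_n\ge\frac12n^{1.14})\to1$, a contradiction. Let $m=\lceil n^{3/5}\rceil$ and $J=\lfloor m^{9/10}\rfloor$; both are chosen slightly below the natural scales $n^{2/3}$ and $m$ so that all error probabilities vanish. Let $n$ be so large that $J\le n/2$.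

\emph{A deep trap with few good cookies to its left.} Let $x^*$ be the largest $x\in[n/2,n-1]$ with $N_x\ge m$. Since $P(N_x\ge m)=\frac14m^{-3/2}\ge cn^{-9/10}$, such an $x$ fails to exist with probability at most $(1-cn^{-9/10})^{\lfloor n/2\rfloor}\to0$. The event $\{x^*=x\}$ involves only the stacks at sites $\ge x$, so given this event the stacks at sites $<x$ are i.i.d.\ with the original law. As $E[K\wedge m]=\sum_{l\le m}P(K\ge l)\le C(1+\log m)$, a union bound and Markov's inequality give, uniformly in $x$,
\[
P\Bigl(\sum_{i=1}^JK_{x-i}>\frac m4\Bigm|x^*=x\Bigr)\le J\,P(K>m)+\frac4m\,J\,E[K\wedge m]\le C\,\frac{J(1+\log m)}m\to0 .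
\]

\emph{The time spent near the trap.} Fix $\omega$ such that $x=x^*$ exists and $\sum_{i\le J}K_{x-i}\le m/4$. Let $D(y)$ be the number of left steps from $y$ before $T_n$. By Lemma~\ref{lem:cross}, $D(y)=F_{D(y+1)+1}(\xi(y))$ for $0\le y<n$. The first $N_x$ arrows at $x$ are failures, so $D(x)\ge m$. Put $\eta(y,i)=\mathbf 1\{u(y,K_y+i)<\frac12\}$; under $P_\omega$ these are independent fair sequences. Since $\omega(y,i)\le\frac12$ for $i>K_y$, we have $\theta^{K_y}\xi(y)\le\eta(y)$, and \eqref{eq:discard} gives
\[
D(y)\ge F_{D(y+1)+1-K_y}(\theta^{K_y}\xi(y))\ge F_{D(y+1)-K_y}(\eta(y)).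
\]
Let $Y$ be as in Lemma~\ref{lem:persist} with $h_j=K_{x-j}$ and $\eta^{(j)}=\eta(x-j)$. By induction and monotonicity of $F$, $D(x-j)\ge Y_j$ for $0\le j\le J$. Hence, with $P_\omega$-probability at least $1-64J/m\to1$,
\[
T_n\ge\sum_{j=0}^JD(x-j)\ge(J+1)\frac m2\ge\tfrac12m^{1.9}\ge\tfrac12n^{1.14}.
\]
This completes the proof of Theorem~\ref{thm:counter}.

\section{The chain of left steps}\label{sec:chain}

We now study the recursion of Lemma~\ref{lem:cross} on its own. We shall have to apply the results also to truncated and to reflected environments, so in this section only (IID) and (WEL) are assumed. For $k\ge0$ let $V^{(k)}$ be the Markov chain on $\mathbb N_0\cup\{\infty\}$ with step $v\mapsto F_{v+k}(\xi)$, where $\xi$ is a fresh copy of $\xi(0)$; the state $\infty$ is absorbing. Assumption (WEL) enters the rest of the paper only through two facts: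
\begin{itemize}
\item[(W1)] $P(F_m(\xi(0))=0)>0$ for all $m\in\mathbb N_0$;
\item[(W2)] $P(F_m(\xi(0))\ge v)>0$ for all $m\ge1$ and $v\in\mathbb N_0$.
\end{itemize}
Indeed, if all cookies are positive, the first $m$ arrows are successes with positive probability, and if all cookies are less than $1$, the first $v$ arrows are failures with positive probability.

The recursion for walkers that run forever has no rightmost site to start from. We therefore start it with the smallest value at site $n$ and let $n\to\infty$. For $k\ge0$ and $n\ge0$ set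
\begin{equation}\label{eq:Vn}
V^{(k)}_n(n)=0,\qquad V^{(k)}_n(x)=F_{V^{(k)}_n(x+1)+k}(\xi(x))\quad(0\le x<n).
\end{equation}
Since $V^{(k)}_{n+1}(n)\ge0=V^{(k)}_n(n)$, monotonicity of $F$ shows that $V^{(k)}_n(x)$ is nondecreasing in $n$. Let $V^{(k)}_\infty(x)$ be the limit. It is given by one and the same measurable function of $(\xi(x+i))_{i\ge0}$ for all $x\ge0$, it is nondecreasing in $k$ with $V^{(0)}_\infty=0$, and it does not increase if the cookies are raised while $u$ is kept.

\begin{lemma}\label{lem:dichotomy}
Assume \textup{(IID)} and \textup{(WEL)}, and let $k\ge1$. Exactly one of the following holds.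
\begin{itemize}
\item[(i)] The state $0$ is positive recurrent for $V^{(k)}$. Almost surely $V^{(k)}_\infty(x)<\infty$ and $V^{(k)}_\infty(x)=F_{V^{(k)}_\infty(x+1)+k}(\xi(x))$ for all $x\ge0$. The law $\pi_k$ of $V^{(k)}_\infty(0)$ is stationary for $V^{(k)}$, with $\pi_k(0)>0$ and $\pi_k[v,\infty)>0$ for all $v\in\mathbb N_0$.
\item[(ii)] Almost surely $V^{(k)}_\infty(x)=\infty$ for all $x\ge0$.
\end{itemize}
\end{lemma}

In case (i) we say that $V^{(k)}$ is \emph{positive recurrent}. By monotonicity in $k$, this property passes from $V^{(k)}$ to $V^{(j)}$ for $1\le j\le k$.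

\begin{proof}
Let $Y$ be the chain $V^{(k)}$ started at $0$; then $V^{(k)}_n(x)$ has the law of $Y_{n-x}$. Recall the convergence theorem for a Markov chain on a countable set, started at a state $0$ that has a positive probability of staying put (here by (W1)): if $0$ is positive recurrent, the law of $Y_n$ converges to a probability measure on the communicating class of $0$; otherwise $P(Y_n=0)\to0$.

In the first case the class of $0$ is contained in $\mathbb N_0$, because $\infty$ is absorbing, so the monotone limit $V^{(k)}_\infty(x)$ is a.s.\ finite. A nondecreasing integer sequence with finite limit is eventually constant, so \eqref{eq:Vn} passes to the limit. As $V^{(k)}_\infty(1)$ is independent of $\xi(0)$ and has the law of $V^{(k)}_\infty(0)$, the limiting recursion says that $\pi_k$ is stationary; with (W1), and with (W2) for $m=v+k\ge1$, it gives the positivity claims.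

In the second case $P(Y_n=j)\,P(F_{j+k}=0)\le P(Y_{n+1}=0)\to0$ for each $j\in\mathbb N_0$, so $P(Y_n=j)\to0$ by (W1). Hence $P(V^{(k)}_\infty(x)\le j)=\lim_nP(Y_n\le j)=0$ for all $j$.
\end{proof}

Finite moments of $\pi_k$ will be obtained from Lyapunov functions. We write $V'=F_{v+k}(\xi)$ for the state after one step from $v$.

\begin{lemma}\label{lem:lyap}
Assume \textup{(IID)}, \textup{(WEL)} and $S^-<\infty$ a.s. Let $k\ge1$, $f:\mathbb N_0\to[0,\infty)$, $a>0$, $\varepsilon>0$, $b<\infty$, and suppose that $E[f(V')]\le f(v)-\varepsilon v^a+b$ for all $v\in\mathbb N_0$. Then $V^{(k)}$ is positive recurrent and $\int v^a\,d\pi_k\le b/\varepsilon$.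
\end{lemma}

\begin{proof}
For the chain $Y$ started at $0$, $E[f(Y_n)]<\infty$ by induction, and summing the hypothesis gives $\varepsilon\sum_{i<n}E[Y_i^a]\le f(0)+nb$. By monotone convergence $E[Y_i^a]=E[V^{(k)}_i(0)^a]$ increases to $E[V^{(k)}_\infty(0)^a]$, and so do its Ces\`aro means. Thus $E[V^{(k)}_\infty(0)^a]\le b/\varepsilon$, which excludes case (ii) of Lemma~\ref{lem:dichotomy}.
\end{proof}

\section{Moments of the stationary law}\label{sec:moments}

\subsection*{One step of the chain}
We make precise the mean and the variance used in the heuristic of Section~\ref{sec:arrows}. Consider a single stack $\omega_i=\omega(0,i)$ with arrows $\xi_i$ and $S^-<\infty$, and put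
\[
\Delta_m=\sum_{i\le\tau_m}(2\omega_i-1),\qquad \mathcal M_n=2\sum_{i\le n}(\xi_i-\omega_i)=2\sum_{i\le n}\xi_i-n-\sum_{i\le n}(2\omega_i-1).
\]
So $\Delta_m$ is the drift consumed up to the $m$-th success, and $\mathcal M$ is a $P_\omega$-martingale whose $i$-th increment has variance $4\omega_i(1-\omega_i)=1-(2\omega_i-1)^2\le1$. Optional stopping at $\tau_m\wedge n$ gives $E_\omega[\tau_m\wedge n]\le2m+S^-$, hence $E_\omega[\tau_m]\le2m+S^-$. The stopped martingale satisfies $E_\omega[\mathcal M_{\tau_m\wedge n}^2]\le E_\omega[\tau_m]$, so it converges in $L^2$. Evaluating $\mathcal M$ at $\tau_m=m+F_m$ we obtain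
\begin{equation}\label{eq:mart}
\begin{gathered}
F_m-m=-\Delta_m-\mathcal M_{\tau_m},\qquad E_\omega[\mathcal M_{\tau_m}]=0,\\
E_\omega[\mathcal M_{\tau_m}^2]=E_\omega\Bigl[\tau_m-\sum_{i\le\tau_m}(2\omega_i-1)^2\Bigr]\le2m+S^- .
\end{gathered}
\end{equation}
For the chain $V^{(k)}$ at $v$ we always write $m=v+k$. Then
\begin{equation}\label{eq:onestep}
V'-v=k-\Delta_m-\mathcal M_{\tau_m},
\end{equation}
and $E(V'-v)=k-E[\Delta_m]$ if $E[S^-]<\infty$ and $\Delta_m$ is integrable. The martingale term always has variance at most $2v+O(1)$ when $E[S^-]<\infty$; what traps affect is the second moment of $\Delta_m$.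

For $a\in[0,1]$ and $p=1+a$ we use two Taylor bounds, valid for $y\ge-1$ with $y_\pm=\max(\pm y,0)$:
\begin{equation}\label{eq:taylor}
-C\,y_+^3\ \le\ (1+y)^p-1-py-\tfrac{pa}2y^2\ \le\ C\,y_-^3 .
\end{equation}
Indeed, the third derivative $p(p-1)(p-2)(1+y)^{p-3}$ is nonpositive, so the middle term is $\le0$ for $y\ge0$ and $\ge0$ for $y\le0$. The third derivative is bounded on $[-\frac12,\infty)$, and on $[-1,-\frac12]$ the middle term is bounded while $y_-^3\ge\frac18$.

\subsection*{Finite moments}
\begin{proposition}\label{prop:finite}
Under the standing assumptions let $k\ge1$, $a\in(0,1]$, $E[(S^-)^2]<\infty$ and $\delta>k+a$. Then $V^{(k)}$ is positive recurrent and $\int v^a\,d\pi_k<\infty$.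
\end{proposition}

\begin{proof}
Nothing is assumed about $S^+$, but positive drift only helps, so we truncate it. Replace $\omega(x,i)$ by $\omega(x,i)\wedge\frac12$ for $i>M$. This preserves (IID), (WEL) and $S^-$, and it does not decrease $V^{(k)}_\infty(0)$. The new drift $E\sum_{i\le M}(2\omega_i-1)^+-E[S^-]$ increases to $\delta$ as $M\to\infty$, so it exceeds $k+a$ for some $M$. It suffices to show $E[V^{(k)}_\infty(0)^a]<\infty$ for the new environment. So we may assume that $\omega_i\le\frac12$ for $i>M$; then $\delta<\infty$ and $|\Delta_m|\le M+S^-$. We need three estimates as $v\to\infty$.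

\emph{Mean.} Since $\tau_m\ge m\to\infty$, we have $\Delta_m\to S^+-S^-$, and dominated convergence gives $E(V'-v)\to k-\delta$.

\emph{Second moment.} By \eqref{eq:onestep}, \eqref{eq:mart} and Minkowski's inequality in $L^2(P)$,
\[
E(V'-v)^2\le\Bigl(\sqrt{2m+E[S^-]}+k+M+E[(S^-)^2]^{1/2}\Bigr)^2=2v+O(\sqrt v).
\]
This is the only use of the second moment of $S^-$.

\emph{Downward third moment.} With the fair sequence $\eta_i=\mathbf 1\{u(0,M+i)<\frac12\}\ge\xi_{M+i}$, \eqref{eq:discard} gives $V'\ge G_n$ for $n=(m-M)_+\ge v-M$. Hence $(v-V')_+\le M+|G_n-n|$, and $E(v-V')_+^3\le Cv^{3/2}$ for $v\ge1$ by \eqref{eq:G}.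

Apply the upper bound in \eqref{eq:taylor} with $y=(V'-v)/v$ and multiply by $v^p$:
\[
E[V'^{\,p}]-v^p\le pv^aE(V'-v)+\tfrac{pa}2v^{a-1}E(V'-v)^2+Cv^{a-2}E(v-V')_+^3\le pv^a\bigl(k-\delta+a+o(1)\bigr).
\]
As $k+a-\delta<0$, the right side is at most $-\varepsilon v^a$ for $v\ge v_0$. For the finitely many $v<v_0$, $E[V'^{\,p}]<\infty$ because $p\le2$. Lemma~\ref{lem:lyap} applies with $f(v)=v^p$.
\end{proof}

\subsection*{Infinite moments}
In the converse direction traps only help, and a first moment of $S^+$ is enough. The case $a=0$ will also be applied to the reflected environment, so no sign condition on $\delta$ is imposed.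

\begin{proposition}\label{prop:infinite}
Assume \textup{(IID)}, \textup{(WEL)} and $E[S^+]<\infty$. Let $k\ge1$, $a\in[0,1)$ and $\delta\in[-\infty,k+a)$. Then either $V^{(k)}$ is not positive recurrent or $\int v^a\,d\pi_k=\infty$. In particular, if $\delta<k$, then $V^{(k)}$ is not positive recurrent.
\end{proposition}

\begin{proof}
Suppose that $V^{(k)}_\infty(0)$ is a.s.\ finite with finite $a$-th moment. Replace $\omega(x,i)$ by $\omega(x,i)\vee\frac12$ for $i>M$. This preserves (IID), (WEL) and $S^+$, and it does not increase $V^{(k)}_\infty(0)$. The new drift $E[S^+]-E\sum_{i\le M}(2\omega_i-1)^-$ decreases to $\delta$, so it is less than $k+a$ for some $M$. So we may assume that $\omega_i\ge\frac12$ for $i>M$; then $S^-\le M$ and $\delta\in(-\infty,k+a)$. Write $\pi=\pi_k$ and $p=1+a$.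

We shall see that $v^p$ has drift at least $cv^a$ for large $v$. This would contradict stationarity at once if $v^p$ were $\pi$-integrable, which we do not know. We therefore flatten $v^p$ above a level $\Lambda$. The flattening costs a drift of $-C\Lambda^a$ on states above $\Lambda/2$, and these have $\pi$-measure $o(\Lambda^{-a})$ precisely because the $a$-th moment is finite. Below $v\ge1$, and constants depend neither on $v$ nor on $\Lambda$.

\emph{Step 1: estimates.}
\begin{itemize}
\item[(E1)] $|\Delta_m|\le M+S^+$, so $E(V'-v)$ is bounded and tends to $k-\delta$ by dominated convergence.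
\item[(E2)] With the fair sequence $\eta_i=\mathbf 1\{u(0,M+i)<\frac12\}\le\xi_{M+i}$, \eqref{eq:discard} gives $V'\le M+G_m$, so $(V'-v)_+\le M+k+|G_m-m|$. By \eqref{eq:G}, $E(V'-v)_+^q\le Cv^{q/2}$ for $q=2,3,4$.
\item[(E3)] By \eqref{eq:onestep}, $v-V'\le S^++|\mathcal M_{\tau_m}|$, and also $v-V'\le v$. So $(v-V')_+\le(v\wedge S^+)+|\mathcal M_{\tau_m}|$ and $E(v-V')_+^2\le2vE[S^+]+2(2m+M)\le Cv$. With (E2), $E(V'-v)^2\le Cv$.
\item[(E4)] $\liminf_{v\to\infty}v^{-1}E(V'-v)^2\ge2$. To see this, note that \eqref{eq:mart} gives $E_\omega[\tau_m]=2m-E_\omega[\Delta_m]\ge2m-S^+$, and $\sum_i(2\omega_i-1)^2\le\sum_i|2\omega_i-1|\le S^++M$. Hence $E_\omega[\mathcal M_{\tau_m}^2]\ge2m-2S^+-M$. By \eqref{eq:onestep} and the triangle inequality in $L^2(P_\omega)$, $(E_\omega(V'-v)^2)^{1/2}\ge(E_\omega[\mathcal M_{\tau_m}^2])^{1/2}-(S^++M+k)$. So $\liminf_vv^{-1}E_\omega(V'-v)^2\ge2$ whenever $S^+<\infty$, and Fatou's lemma gives the claim.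
\end{itemize}

\emph{Step 2: test functions.} Let $\chi$ be smooth and nonincreasing with $\chi=1$ on $[0,1]$ and $\chi=0$ on $[2,\infty)$. Let $g(x)=\int_0^xpt^a\chi(t)\,dt$ and $g_\Lambda(x)=\Lambda^pg(x/\Lambda)$. Then $g_\Lambda$ is nondecreasing, equals $x^p$ on $[0,\Lambda]$, is constant on $[2\Lambda,\infty)$, and $g_\Lambda\le C\Lambda^p$, $g_\Lambda'\le C\Lambda^a$. Also $g''(x)=pax^{a-1}\chi(x)+px^a\chi'(x)\ge-C$, so $g_\Lambda''\ge-C\Lambda^{a-1}$ on $(0,\infty)$. Let $d_\Lambda(v)=E[g_\Lambda(V')]-g_\Lambda(v)$.

\emph{The range $v\le\Lambda/2$.} The lower bound in \eqref{eq:taylor} with $y=(V'-v)/v$, together with (E1), (E4) and (E2), gives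
\[
E[V'^{\,p}]-v^p\ge pv^aE(V'-v)+\tfrac{pa}2v^{a-1}E(V'-v)^2-Cv^{a-2}E(V'-v)_+^3\ge pv^a\bigl(k-\delta+a+o(1)\bigr).
\]
If $V'>\Lambda\ge2v$, then $V'-v>v$ and $V'<2(V'-v)$, so by (E2)
\[
E[V'^{\,p};V'>\Lambda]\le2^pE[(V'-v)^p;V'-v>v]\le2^pv^{p-4}E(V'-v)_+^4\le Cv^{a-1}.
\]
Since $g_\Lambda(x)\ge x^p\mathbf 1\{x\le\Lambda\}$, $g_\Lambda(v)=v^p$ and $k+a-\delta>0$, there are $c>0$ and $v_0\ge1$, independent of $\Lambda$, with $d_\Lambda(v)\ge cv^a$ for $v_0\le v\le\Lambda/2$.

\emph{The range $\Lambda/2<v\le4\Lambda$.} Taylor's formula gives $g_\Lambda(x)\ge g_\Lambda(v)+g_\Lambda'(v)(x-v)-C\Lambda^{a-1}(x-v)^2$ for $x\ge0$. By (E1) and (E3), $d_\Lambda(v)\ge-C\Lambda^a-C\Lambda^{a-1}v\ge-C\Lambda^a$.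

\emph{The range $v>4\Lambda$.} Here $g_\Lambda(V')=g_\Lambda(v)$ unless $V'<2\Lambda<v/2$. By Chebyshev's inequality and (E3), $d_\Lambda(v)\ge-C\Lambda^pP(v-V'>v/2)\ge-C\Lambda^p/v\ge-C\Lambda^a$.

\emph{Step 3: stationarity.} We have no lower bound for $v<v_0$, so we cut the test function there: let $f_\Lambda=(g_\Lambda-g_\Lambda(v_0))_+$. For $v\ge v_0$, $f_\Lambda(v)=g_\Lambda(v)-g_\Lambda(v_0)$ and hence $E[f_\Lambda(V')]-f_\Lambda(v)\ge d_\Lambda(v)$; for $v<v_0$, $f_\Lambda(v)=0$ and the same difference is nonnegative. As $f_\Lambda$ is bounded and $\pi$ is stationary, the difference integrates to $0$. For $\Lambda\ge2v_0$ this gives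
\[
0\ge c\int_{[v_0,\Lambda/2]}v^a\,d\pi-C\Lambda^a\,\pi(\Lambda/2,\infty).
\]
Now $\Lambda^a\pi(\Lambda/2,\infty)\le2^a\int_{(\Lambda/2,\infty)}v^a\,d\pi\to0$ as $\Lambda\to\infty$. Hence $\pi[v_0,\infty)=0$, which contradicts Lemma~\ref{lem:dichotomy}(i).
\end{proof}

The last line is where (W2) is used. In the first example of Section~\ref{sec:intro}, with $k=M=\delta$, the chain $V^{(k)}$ stays at $0$ forever and the conclusion fails for every $a\in(0,1)$.

\section{The speed of the $k$-th walker}\label{sec:speed}

We return to the walkers, under the standing assumptions. Let $D^{(j)}(x)$ be the total number of left steps from $x$ made by $X^{(1)},\dots,X^{(j)}$, with $D^{(0)}=0$.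

\begin{proposition}\label{prop:speed}
Let $k\ge1$.
\begin{itemize}
\item[(i)] If $V^{(k)}$ is positive recurrent, then a.s.\ $X^{(1)},\dots,X^{(k)}$ are defined and tend to $+\infty$, and $D^{(j)}(x)=V^{(j)}_\infty(x)$ for all $x\ge0$ and $0\le j\le k$. With $U(x)=D^{(k)}(x)-D^{(k-1)}(x)$,
\[
\lim_{t\to\infty}\frac{X^{(k)}_t}t=\frac1{1+2E[U(0)]}\quad\text{a.s.},
\]
where the right side is $0$ if $E[U(0)]=\infty$.
\item[(ii)] If a.s.\ $X^{(1)},\dots,X^{(k)}$ are defined and visit every site finitely often, then $V^{(k)}$ is positive recurrent.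
\end{itemize}
Consequently, $X^{(k)}$ has non-zero speed if and only if $V^{(k)}$ is positive recurrent and $E[U(0)]<\infty$, and then the speed is positive.
\end{proposition}

\begin{proof}[Proof of \textup{(i)}]
The difficulty is that Lemma~\ref{lem:cross} presupposes that the walkers escape to the right, which is what we have to prove. We first find, from the arrows alone, a site $-\ell$ below which no walker should go; we then force the walker to the right by a reflecting wall at $-\ell$ and show that the wall is never used.

\emph{The recursion on the negative half-line.} Extend \eqref{eq:Vn} to $x<0$ by $V^{(j)}_n(x)=F_{V^{(j)}_n(x+1)}(\xi(x))$ for $0\le j\le k$. The monotone limits $V^{(j)}_\infty(x)$ are nondecreasing in $j$. They are a.s.\ finite, for $x\ge0$ by Lemma~\ref{lem:dichotomy} and for $x<0$ by downward induction since all $F_m$ are finite, and for all $x\in\mathbb Z$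
\begin{equation}\label{eq:rec}
V^{(j)}_\infty(x)=F_{V^{(j)}_\infty(x+1)+j\mathbf 1\{x\ge0\}}(\xi(x)).
\end{equation}

\emph{Extinction.} The variable $V^{(k)}_\infty(0)$ is independent of the arrows at negative sites. Given that it equals $v$, the sequence $(V^{(k)}_\infty(-i))_{i\ge0}$ is the chain $V^{(0)}$ started at $v$. By (W2) there is a finite $v'\ge v$ that $V^{(1)}$ reaches from $0$ in one step with positive probability. Since $0$ is recurrent for $V^{(1)}$, this chain started at $v'$ hits $0$ a.s. Run with the same arrows, it dominates $V^{(0)}$ started at $v$, for which $0$ is absorbing. So a.s.\ there is $\ell\ge1$ with $V^{(j)}_\infty(x)=0$ for all $x\le-\ell$ and $j\le k$.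

\emph{Induction over the walkers.} Fix arrows with the properties above and with infinitely many successes at every site. We prove by induction on $j\le k$ that walkers $1,\dots,j$ tend to $+\infty$ and $D^{(j)}(x)=V^{(j)}_\infty(x)$ for all $x\in\mathbb Z$; for $j=0$ there is nothing to prove. Let the claim hold for $j-1$. Run walker $j$ with the modified rule that a failure at $-\ell$ means staying at $-\ell$. The modified walker hits every $n\ge1$: otherwise it visits some site in $[-\ell,n-1]$ infinitely often, reads infinitely many successes there, visits the right neighbor infinitely often, and so on up to $n$. Let $T_n$ be its hitting time of $n$, let $W_n(x)$ be the number of failures that it reads at $x$ before $T_n$, and let $A_n=V^{(j-1)}_\infty+W_n$. Lemma~\ref{lem:cross}, applied to walkers $1,\dots,j-1$ and the modified walker stopped at $T_n$, gives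
\begin{equation}\label{eq:An}
A_n(n)=V^{(j-1)}_\infty(n),\qquad A_n(x)=F_{A_n(x+1)+j\mathbf 1\{x\ge0\}}(\xi(x))\quad(-\ell\le x<n).
\end{equation}
The three sequences $V^{(j)}_n$, $A_n$, $V^{(j)}_\infty$ obey the same monotone recursion and are ordered at site $n$, so
\[
V^{(j)}_n(x)\le A_n(x)\le V^{(j)}_\infty(x)\qquad(-\ell\le x\le n).
\]
At $x=-\ell$ this gives $W_n(-\ell)=0$ for all $n$: the modified rule is never invoked, the modified walker is $X^{(j)}$, and it never goes below $-\ell$. Letting $n\to\infty$, walker $j$ makes $V^{(j)}_\infty(x)-V^{(j-1)}_\infty(x)<\infty$ left steps from each $x$. Its number of right steps from $x$ exceeds its number of left steps from $x+1$ by at most one. So it visits each site finitely often and, being bounded below, tends to $+\infty$.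

\emph{Hitting times.} Keep the notation $T_n,W_n,A_n$ for $j=k$. Up to time $T_n$ the walker makes $n$ more right steps than left steps, so $T_n=n+2\sum_{x<n}W_n(x)$. The summands $W_n(x)$ are not stationary in $x$, so we sandwich them. For $r\ge1$ and $x\ge0$ let $U_r(x)=W_{x+r}(x)$; then $U_r(x)\uparrow U(x)$ as $r\to\infty$, and $W_n(x)\ge U_r(x)$ for $x\le n-r$. Hence
\[
n+2\sum_{x=0}^{n-r}U_r(x)\le T_n\le n+2\sum_{x=0}^{n-1}U(x)+2\sum_{x=-\ell}^{-1}U(x).
\]
For $x\ge0$, $U(x)=V^{(k)}_\infty(x)-V^{(k-1)}_\infty(x)$ is a fixed function of $(\xi(x+i))_{i\ge0}$. So is $U_r(x)=A_{x+r}(x)-V^{(k-1)}_\infty(x)$, because by \eqref{eq:An} $A_{x+r}(x)$ arises from $V^{(k-1)}_\infty(x+r)$ by $r$ steps of the recursion. Recall the ergodic theorem for an i.i.d.\ sequence: if $\Phi\ge0$ is measurable, then $n^{-1}\sum_{x=0}^{n-1}\Phi(\xi(x),\xi(x+1),\dots)\to E[\Phi(\xi(0),\xi(1),\dots)]\in[0,\infty]$ a.s. Applying it to both sides and letting $r\to\infty$ by monotone convergence, we get $T_n/n\to\gamma:=1+2E[U(0)]\in[1,\infty]$ a.s.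

\emph{From hitting times to the speed.} Let $T_n\le t<T_{n+1}$. Then $-\ell\le X^{(k)}_t\le n$ and $n/T_{n+1}\le n/t\le n/T_n$, so $n/t\to1/\gamma$. If $\gamma=\infty$, this gives $X^{(k)}_t/t\to0$. If $\gamma<\infty$, then $0\le n-X^{(k)}_t\le t-T_n\le T_{n+1}-T_n=o(n)$, so $X^{(k)}_t/t\to1/\gamma$.
\end{proof}

\begin{proof}[Proof of \textup{(ii)} and of the consequence]
A nearest-neighbor path that visits every site finitely often tends to $+\infty$ or to $-\infty$. We first exclude $-\infty$; this is where $\delta\ge0$ is used. The reflected environment $\tilde\omega(z,i)=1-\omega(-z,i)$ satisfies (IID) and (WEL), its positive drift has expectation $E[S^-]<\infty$, and its total drift is $-\delta\le0<1$. Its arrows, built from the uniform variables $1-u(-z,i)$, are a.s.\ $\tilde\xi(z)=1-\xi(-z)$. Let $\tilde V_n(z)$ be defined by \eqref{eq:Vn} with $k=1$ and the arrows $\tilde\xi$. By Proposition~\ref{prop:infinite} with $a=0$ and Lemma~\ref{lem:dichotomy}, a.s.\ $\tilde V_n(z)\to\infty$ for all $z\ge0$. On this event suppose that $\kappa\ge1$ of the $k$ walkers tend to $-\infty$.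 Choose $z_0\ge1$ such that the other walkers never visit $(-\infty,-z_0]$, and for $z\ge z_0$ let $\tilde D(z)<\infty$ be the total number of right steps from $-z$. The arrows at $-z$ are read by the $\kappa$ left-going walkers only, and the count in Lemma~\ref{lem:cross}, reflected, gives $\tilde D(z)=F_{\tilde D(z+1)+\kappa}(\tilde\xi(z))$. Since $\kappa\ge1$ and $\tilde D(n)\ge0=\tilde V_n(n)$, induction gives $\tilde D(z_0)\ge\tilde V_n(z_0)$ for all $n\ge z_0$, so $\tilde D(z_0)=\infty$, a contradiction.

Thus a.s.\ all $k$ walkers tend to $+\infty$, and Lemma~\ref{lem:cross} gives $D^{(k)}(x)=F_{D^{(k)}(x+1)+k}(\xi(x))$ for $x\ge0$. The same induction yields $V^{(k)}_n(0)\le D^{(k)}(0)<\infty$ for all $n$, which excludes case (ii) of Lemma~\ref{lem:dichotomy}.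

For the consequence, a walker with non-zero speed visits every site finitely often, so (ii) and then (i) apply and the formula forces $E[U(0)]<\infty$. The converse is (i).
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

\subsection*{Part (a): $\delta>k+1$}
By Proposition~\ref{prop:finite} with $a=1$, $V^{(k)}$ is positive recurrent and $E[U(0)]\le E[D^{(k)}(0)]=\int v\,d\pi_k<\infty$. Proposition~\ref{prop:speed} gives the claim, and the speed equals $1/(1+2(\mu_k-\mu_{k-1}))$ with $\mu_j=\int v\,d\pi_j$ and $\mu_0=0$.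

\subsection*{Part (b): $\delta<k+1$}
Here $U$ is a difference of two variables that may both have infinite mean. We separate them with a moment of order $a<1$ that is infinite for $D^{(k)}$ and finite for $D^{(k-1)}$. Suppose that $X^{(k)}$ has non-zero speed. By Proposition~\ref{prop:speed}, $V^{(k)}$ is positive recurrent and $E[U(0)]<\infty$. Since $\delta<\infty$ we have $E[S^+]<\infty$, and Proposition~\ref{prop:infinite} with $a=0$ gives $\delta\ge k$. Choose $a\in(\delta-k,1)$. Proposition~\ref{prop:infinite} now gives $E[D^{(k)}(0)^a]=\infty$. On the other hand $D^{(k)}(0)^a\le D^{(k-1)}(0)^a+U(0)^a$ and $E[U(0)^a]<\infty$, so $E[D^{(k-1)}(0)^a]=\infty$. For $k=1$ this is absurd because $D^{(0)}=0$, and no moment assumption has been used. For $k\ge2$ we have $\delta\ge k>(k-1)+a$, and Proposition~\ref{prop:finite} for $k-1$, which needs $E[(S^-)^2]<\infty$, gives $E[D^{(k-1)}(0)^a]<\infty$, a contradiction.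

\subsection*{Part (c): the exponent $2$}
Two changes to the construction of Section~\ref{sec:counter} are needed. The trap must be saved for the $k$-th walker, so we cover it with $k-1$ cookies equal to $1$; if the first $k-1$ walkers never step back from $y+1$, each passes $y$ once and the trap stays intact. And the tail $n^{-2}$ is borderline, so instead of one exceptional trap we estimate the tail of $U(0)$: a trap of depth $m$ within distance of order $m$ has probability of order $m\cdot m^{-2}$.

The stacks are i.i.d. With probability $\frac34$ a site is of type A: $M$ cookies equal to $(1+\rho)/2$, then $\frac12$ forever. With probability $\frac14$ it is of type B: $k-1$ cookies equal to $1$, then $N$ cookies equal to $0$, then $\frac12$ forever, where $P(N\ge n)=n^{-2}$ for $n\ge1$. Choose an integer $M\ge k$ and $\rho\in(0,1)$ with $\frac34M\rho+\frac14(k-1)-\frac14\zeta(2)=\delta_0$, where $\zeta(2)=\sum_nn^{-2}=E[N]$. Then (IID) and (WEL) hold, $\delta=\delta_0$, and $E[(S^-)^p]=\frac14E[N^p]<\infty$ for $p<2$. Note that $\omega(y,i)\le\frac12$ for all $i>M$.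

Suppose that $X^{(k)}$ has non-zero speed. Then $V^{(k)}$ is positive recurrent and $E[U(0)]<\infty$ by Proposition~\ref{prop:speed}. Write $W=D^{(k-1)}$ and $q=P(W(0)=0)$; then $q>0$ by Lemma~\ref{lem:dichotomy}(i) if $k\ge2$, and $q=1$ if $k=1$. Fix a large integer $m$.

\emph{Intact traps.} For $y\ge0$ let $\mathcal E_y$ be the event that $W(y+1)=0$, $y$ is of type B and its depth satisfies $N_y\ge m$. Since $W(y+1)=V^{(k-1)}_\infty(y+1)$ is a function of the arrows at sites $>y$, we have $P(\mathcal E_y)=\frac q4m^{-2}$; keeping only the conditions on the stacks, $P(\mathcal E_y\cap\mathcal E_{y'})\le\frac1{16}m^{-4}$ for $y\ne y'$. On $\mathcal E_y$, \eqref{eq:rec} gives $W(y)=F_{k-1}(\xi(y))=0$ and $D^{(k)}(y)\ge F_k(\xi(y))\ge m$ a.s., so $U(y)\ge m$.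

\emph{A recursion for $U$.} For $y\ge0$ let $s_y$ be the index of the $(W(y+1)+k-1)$-th success in $\xi(y)$, with $s_y=0$ if this number is $0$; it is the number of arrows read at $y$ by the first $k-1$ walkers. Subtracting \eqref{eq:rec} for $j=k-1$ from \eqref{eq:rec} for $j=k$ and using \eqref{eq:shift},
\[
U(y)=F_{U(y+1)+1}(\theta^{s_y}\xi(y)).
\]
Let $\eta^{[y]}_i=\mathbf 1\{u(y,s_y+M+i)<\frac12\}$. Then $\theta^{s_y+M}\xi(y)\le\eta^{[y]}$, and \eqref{eq:discard} gives $U(y)\ge F_{U(y+1)-M}(\eta^{[y]})$. The shift $s_y$ is random, so fairness needs an argument. Let $\mathcal G_y$ be the $\sigma$-algebra generated by $\omega$ and all $u(z,i)$ with $z\ge y$. Given $\mathcal G_{y+1}$, the variables $u(y,i)$, $i\ge1$, are i.i.d.\ uniform and $s_y$ is an a.s.\ finite stopping time for them, so the variables after $s_y$ are again i.i.d.\ uniform. Thus $\eta^{[y]}$ is fair, independent of $\mathcal G_{y+1}$ and $\mathcal G_y$-measurable. Since $\mathcal E_j\in\mathcal G_j$, the sequences $\eta^{[j-1]},\dots,\eta^{[0]}$ are independent and fair given $\mathcal E_j$.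

\emph{The tail of $U(0)$.} Let $J=\lfloor m/(256M)\rfloor\ge1$ and $1\le j\le J$. On $\mathcal E_j$ we have $U(j-i)\ge Y_i$ for $i\le j$, with $Y$ as in Lemma~\ref{lem:persist} for $j$ steps, all $h_i=M$ and $\eta^{(i)}=\eta^{[j-i]}$. As $jM\le m/4$ and $64j/m\le\frac14$, we get $P(U(0)\ge m/2\mid\mathcal E_j)\ge\frac34$. With $H_j=\mathcal E_j\cap\{U(0)\ge m/2\}$, Bonferroni's inequality gives
\[
P(U(0)\ge m/2)\ge\sum_{j\le J}P(H_j)-\sum_{i<j\le J}P(\mathcal E_i\cap\mathcal E_j)\ge\frac{3q}{16}\,\frac J{m^2}-\frac1{32}\,\frac{J^2}{m^4}\ge\frac cm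
\]
for all large $m$. Taking $m=2l$ and summing over $l$ gives $E[U(0)]=\sum_{l\ge1}P(U(0)\ge l)=\infty$, a contradiction.

\subsection*{Part (d): positive speed at $\delta=k+1$}
The number $\delta$ is the drift of the whole stack, but a step of the chain from $v$ consumes only about $2v$ cookies. If the negative drift is spread out deep into the stack, the chain sees a drift slightly larger than $\delta$. At $\delta=k+1$ we have $\mathcal Lv^2=0$ for the generator of Section~\ref{sec:arrows}, whereas $\mathcal L(v^2\log v)=2v$; an extra drift $-\beta/\log v$ contributes about $-2\beta v$. We take $\beta=2$.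

Let $M=k+4$ and $R_n=\sum_{i>n}2/(i\log^2i)$ for $n\ge M$. Comparison with $\int 2\,dt/(t\log^2t)=-2/\log t$ gives $2/\log(n+1)\le R_n\le2/\log n<2$. Let $\rho=(k+1+R_M)/M\in(0,1)$, and define the same stack at every site by
\[
2\omega(x,i)-1=\rho\quad(i\le M),\qquad2\omega(x,i)-1=-\frac2{i\log^2i}\quad(i>M).
\]
All cookies lie in $(0,1)$, so (IID) and (WEL) hold, $S^-=R_M$ and $\delta=M\rho-R_M=k+1$. Also $|\Delta_m|\le M+2$ for all $m$.

\emph{Mean.} For $m\ge M$ we have $\tau_m\ge M$ and $\Delta_m=M\rho-(R_M-R_{\tau_m})=k+1+R_{\tau_m}$. The function $t\mapsto2/\log(t+1)$ is decreasing and convex on $(0,\infty)$, since its derivative $-2/((t+1)\log^2(t+1))$ is negative and increasing. Moreover $E[\tau_m]+1\le2m+3\le4v$ for large $v$. By \eqref{eq:onestep} and Jensen's inequality,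
\[
E(V'-v)=-1-E[R_{\tau_m}]\le-1-\frac2{\log(E[\tau_m]+1)}\le-1-\frac2{\log(4v)} .
\]

\emph{Higher moments.} As in the proof of Proposition~\ref{prop:finite}, Minkowski's inequality gives $E(V'-v)^2\le(\sqrt{2m+2}+C)^2\le2v+C\sqrt v$ for $v\ge1$. By \eqref{eq:mart}, $\tau_m=2m-\Delta_m-\mathcal M_{\tau_m}$, so $E[\tau_m^2]\le Cm^2$. Burkholder's inequality states that $E[\mathcal N_n^4]\le CE[(\sum_{i\le n}d_i^2)^2]$ for a martingale $\mathcal N$ with $\mathcal N_0=0$ and increments $d_i$. Applied to $\mathcal M_{\tau_m\wedge n}$, whose squared increments are at most $4$, and combined with Fatou's lemma, it gives $E[\mathcal M_{\tau_m}^4]\le CE[\tau_m^2]\le Cm^2$. Hence $E(V'-v)^4\le Cm^2$ for all $v$, and $E|V'-v|^3\le Cv^{3/2}$ for $v\ge1$.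

\emph{The Lyapunov function.} Let $\lambda(x)=\log(x+e)$ and $f(x)=x^2\lambda(x)$. Then
\begin{align*}
f'(x)&=2x\lambda(x)+\frac{x^2}{x+e}\ge2x\lambda(x)+x-e,\\
f''(x)&=2\lambda(x)+\frac{2x}{x+e}+1-\frac{e^2}{(x+e)^2}\le2\lambda(x)+3,\\
f'''(x)&=\frac2{x+e}+\frac{2e}{(x+e)^2}+\frac{2e^2}{(x+e)^3}\in\Bigl(0,\frac6{x+e}\Bigr].
\end{align*}
In the Taylor expansion of $f$ at $v$ the cubic remainder is therefore nonpositive for $x\le v$ and at most $(x-v)^3/v$ for $x\ge v$. For large $v$, with $\lambda=\lambda(v)$,
\begin{align*}
E[f(V')]-f(v)&\le-\Bigl(1+\frac2{\log(4v)}\Bigr)(2v\lambda+v-e)+\tfrac12(2\lambda+3)(2v+C\sqrt v)+C\sqrt v\\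
&=-v-\frac{4v\lambda}{\log(4v)}+3v+o(v)=(-2+o(1))\,v,
\end{align*}
because the terms $\mp2v\lambda$ cancel and $\lambda(v)/\log(4v)\to1$. For the finitely many remaining $v$, $E[f(V')]<\infty$ by the fourth moment bound. Lemma~\ref{lem:lyap} with $a=1$ shows that $V^{(k)}$ is positive recurrent and $\int v\,d\pi_k<\infty$. So $E[U(0)]\le E[D^{(k)}(0)]<\infty$, and $X^{(k)}$ has non-zero speed by Proposition~\ref{prop:speed}, although $k=\delta-1$. This completes the proof of Theorem~\ref{thm:main}.

\begin{thebibliography}{9}
\bibitem{AO} Gideon Amir and Tal Orenshtein, \emph{Excited Mob}, arXiv:1307.6052 (2013).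
\bibitem{KZ} Kosygina and Zerner, Electron. J. Probab. 13 (2008).
\end{thebibliography}
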